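# Generalized progressions with unbounded VC-dimension

## A walker on the integers and its $\ell^1$-balls

Picture a row of cells indexed by $\mathbb Z$. Each cell holds an integer, and all but finitely many hold $0$. A walker stands at one of the cells. She has two kinds of move: step one cell to the right or left, or add $\pm1$ to the number in the cell where she stands.

Positions of this game are pairs $(f,p)$, where $f:\mathbb Z\to\mathbb Z$ has finite support (the numbers in the cells) and $p\in\mathbb Z$ (the place of the walker). They form a group, the wreath product $\mathbb Z\wr\mathbb Z$, with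
$$(f,p)(h,q)=(f+\sigma^p h,\;p+q),\qquad (\sigma^p h)(n)=h(n-p).$$
The identity is $(0,0)$. Put $a=(\delta_0,0)$ and $t=(0,1)$, where $\delta_s$ is the function equal to $1$ at $s$ and $0$ elsewhere. Multiplying on the right by a generator is a move of the game:
$$(f,p)\,t^{\pm1}=(f,\,p\pm1),\qquad (f,p)\,a^{\pm1}=(f\pm\delta_p,\,p).$$
So a word in $a^{\pm1},t^{\pm1}$, read from left to right, is a list of instructions for a walker who starts at cell $0$ with all cells empty. Since $t^nat^{-n}=(\delta_n,0)$, the elements $a$ and $t$ generate the group.

Give the walker a budget: at most $N_1$ letters $a^{\pm1}$ and at most $N_2$ letters $t^{\pm1}$. Which positions can she reach? Write $\|f\|_1=\sum_n|f(n)|$. Two facts are immediate.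

(i) If $(f,p)$ is reached by a word with at most $N_1$ letters $a^{\pm1}$, then $\|f\|_1\le N_1$. Each letter $a^{\pm1}$ changes $f$ by $\pm\delta_p$ for some $p$, and the letters $t^{\pm1}$ do not change $f$.

(ii) If $f$ is supported in $\{1,\dots,d\}$, then
$$(f,0)=t\,a^{f(1)}\,t\,a^{f(2)}\cdots t\,a^{f(d)}\,t^{-d}.$$
The walker goes to cell $1$, writes $f(1)$, goes to cell $2$, writes $f(2)$, and so on, then walks home. The word has exactly $\|f\|_1$ letters $a^{\pm1}$ and $2d$ letters $t^{\pm1}$.

Let $P(N_1,N_2)$ be the set of positions reachable within the budget. For $f$ supported in $\{1,\dots,d\}$ we get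
$$(f,0)\in P(N_1,2d)\iff \|f\|_1\le N_1. \tag{1}$$
So inside the two-generator group sits, for every $d$, the lattice $\mathbb Z^d$, and the budget sets cut out of it the $\ell^1$-balls around $0$. Translating moves the centers. What we use is one feature of $\ell^1$-balls. Take the center $\mathbf 1_A$ for a nonempty set $A\subseteq\{1,\dots,d\}$. Then
$$\|\delta_s-\mathbf 1_A\|_1=\begin{cases}|A|-1,& s\in A,\\ |A|+1,& s\notin A,\end{cases}\tag{2}$$
so the ball of radius $|A|$ around $\mathbf 1_A$ contains exactly those $\delta_s$ with $s\in A$. For instance, with $d=2$ and $A=\{1\}$, the ball of radius $1$ around $\delta_1$ contains $\delta_1$ (distance $0$) and not $\delta_2$ (distance $2$).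

This construction is for the following purpose. It answers, in the negative, a question about how complicated the family of such budget sets can be when the number of generators is fixed.

## Shattering and generalized progressions

**Definition (VC-dimension).** A *set system* on a set $X$ is a collection $\mathcal S$ of subsets of $X$. A finite set $F\subseteq X$ is *shattered* by $\mathcal S$ if $\{F\cap S:S\in\mathcal S\}$ is the full power set of $F$. The VC-dimension $\operatorname{VC}(\mathcal S)$ is the largest size of a finite set shattered by $\mathcal S$, or $\infty$ if there is no largest such size.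

We call $F\cap S$ the *trace* of $S$ on $F$. A subset of a shattered set is shattered. As an example, let $\mathcal S$ be the finite intervals in $\mathbb Z$. The set $\{0,4\}$ is shattered, by $[1,3],[0,1],[3,4],[0,4]$. No three points $x<y<z$ are shattered, since $\{x,z\}$ is not a trace. So the VC-dimension is $2$.

**Definition (generalized progression).** Let $G$ be a group, $a_1,\dots,a_k\in G$ and $N_1,\dots,N_k\in\mathbb N$. Then $P(\bar a,\bar N)$ is the set of elements of $G$ that can be represented by a word in $a_1,\dots,a_k,a_1^{-1},\dots,a_k^{-1}$ in which $a_i$ and $a_i^{-1}$ together appear at most $N_i$ times, for all $1\le i\le k$. A set of this form is a *generalized progression*, $k$ is its *rank*, and $a_1,\dots,a_k$ are its *generators*. Finally, $\mathcal P_G(\bar a)$ is the set system on $G$ that consists of all left translates $gP(\bar a,\bar N)$ with $g\in G$ and $\bar N\in\mathbb N^k$.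

In an abelian group, only the net exponent of each $a_i$ matters, so $P(\bar a,\bar N)=\{\sum n_ia_i:|n_i|\le N_i\}$. For a nonabelian example, take $a,t\in\mathbb Z\wr\mathbb Z$ as above and $\bar N=(1,1)$. The elements are $1,\ a^{\pm1},\ t^{\pm1}$, then $a^{\varepsilon}t^{\eta}=(\varepsilon\delta_0,\eta)$ and $t^{\eta}a^{\varepsilon}=(\varepsilon\delta_\eta,\eta)$ with $\varepsilon,\eta\in\{1,-1\}$. That is $1+2+2+4+4=13$ distinct elements; for independent generators of an abelian group there would be $9$.

The question, taken from Gabriel Conant, Aycin Iplikci Arodirik, Tora Ozawa, David Zeng, "VC-dimension of generalized progressions in some nonabelian groups", arXiv:2505.21789 (2025), is this. Is there a function $f:\mathbb N\to\mathbb N$ such that for every $k$, every group $G$ and all $a_1,\dots,a_k\in G$, one has $\operatorname{VC}(\mathcal P_G(\bar a))\le f(k)$? In other words, does the number of generators alone control the VC-dimension?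

The answer is no. Here is what we shall prove.

**Theorem 1.** Let $k\ge2$. There is a torsion-free metabelian group $G$, generated by two elements, and $a_1,\dots,a_k\in G$, with $\operatorname{VC}(\mathcal P_G(\bar a))=\infty$. Hence no $f$ as in the question exists.

**Theorem 2.** For every group $G$ and $a\in G$, $\operatorname{VC}(\mathcal P_G(a))\le3$, and $3$ is attained.

**Theorem 3.** For $G$ abelian and $a_1,\dots,a_k\in G$ with $k\ge1$, let $\pi:\mathbb Z^k\to G$, $\pi(n)=\sum n_ia_i$, let $\Lambda=\ker\pi$, and let $r=\operatorname{rank}\Lambda$ (the *relation rank*).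

- (a) $\operatorname{VC}(\mathcal P_G(\bar a))<\infty$ always.
- (b) If $r=0$, then $\operatorname{VC}(\mathcal P_G(\bar a))=2k$.
- (c) If $r=1$, then $\operatorname{VC}(\mathcal P_G(\bar a))\le40\,k\log_2(2k)$.
- (d) For all $k\ge r\ge2$, the supremum of $\operatorname{VC}(\mathcal P_G(\bar a))$ over abelian $G$ and $\bar a\in G^k$ of relation rank $r$ is $\infty$. In particular, it is infinite for finite cyclic groups with $k=2$, and for $G=\mathbb Z$ with $k=3$.

Some relation ranks: $(2,3)$ in $\mathbb Z$ has $\Lambda=\mathbb Z(3,-2)$, so $r=1$. Two generators of a finite abelian group have $r=2$, because $\Lambda$ has finite index in $\mathbb Z^2$. Adding the generator $0$ to a list raises both $k$ and $r$ by $1$.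

It does not matter whether $0\in\mathbb N$. All our examples use $N_i\ge1$ only, and all upper bounds allow $N_i=0$.

## Infinite VC-dimension in $\mathbb Z\wr\mathbb Z$

We prove Theorem 1.

**Step 1: the group is as required.** The purpose is to check the adjectives in the statement. The map $(f,p)\mapsto p$ is a homomorphism of $G=\mathbb Z\wr\mathbb Z$ onto $\mathbb Z$ with kernel $\bigoplus_{\mathbb Z}\mathbb Z$. The kernel and the quotient are abelian, so $G$ is metabelian. Both are torsion-free, so $G$ is torsion-free: an element of finite order maps to $0$ in $\mathbb Z$, hence lies in the kernel, hence is trivial. We saw that $a$ and $t$ generate $G$.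

**Step 2: $d$ points are shattered.** Fix $d\ge1$ and let $x_s=(\delta_s,0)$ for $s=1,\dots,d$. We produce, for each $A\subseteq\{1,\dots,d\}$, a translate whose trace is $\{x_s:s\in A\}$.

Let $A\ne\emptyset$, and put $g_A=(\mathbf 1_A,0)$. Then $g_A^{-1}x_s=(\delta_s-\mathbf 1_A,0)$, and $\delta_s-\mathbf 1_A$ is supported in $\{1,\dots,d\}$. By (1) and (2),
$$x_s\in g_A\,P\big((a,t),(|A|,2d)\big)\iff\|\delta_s-\mathbf 1_A\|_1\le|A|\iff s\in A.$$
Let $A=\emptyset$, and put $g=(3\delta_0,0)$. Then $g^{-1}x_s=(\delta_s-3\delta_0,0)$, and $\|\delta_s-3\delta_0\|_1=4>1$. By (i), no $x_s$ lies in $gP((a,t),(1,1))$.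

**Step 3: conclusion for every $k\ge 2$.** Since $d$ was arbitrary, $\operatorname{VC}(\mathcal P_G(a,t))=\infty$. For $k>2$ put $a_3=\dots=a_k=1$. Inserting identity letters into words does not produce new elements, so the set system is the same. This proves Theorem 1. $\blacksquare$

One may think that noncommutativity is to blame: the conjugates $t^nat^{-n}$ act as infinitely many independent generators, all paid for from the single budget $N_1$. It is then natural to hope that abelian groups are safe. The rest of the notes tests this hope. It is true with no relations or one relation, and false from two relations on.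

## Reduction to the generated subgroup

Translates by arbitrary $g\in G$ are a nuisance if $\bar a$ does not generate $G$. This section removes them.

Let $F$ be nonempty and shattered by $\mathcal P_G(\bar a)$. Then $F$ itself is a trace, so $F\subseteq gP(\bar a,\bar N)\subseteq g\langle\bar a\rangle$ for some $g$. The system is invariant under left translation, so we may replace $F$ by $g^{-1}F$ and assume $F\subseteq\langle\bar a\rangle$. Now if $hP(\bar a,\bar N)$ has nonempty trace on $F$, then $h\langle\bar a\rangle$ meets $\langle\bar a\rangle$, so $h\in\langle\bar a\rangle$. Thus all nonempty traces on $F$ come from translates by elements of $\langle\bar a\rangle$. The empty trace may come from elsewhere, so in counting arguments we shall add $1$ for it.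

Now let $G$ be abelian, $g=\pi(c)$ with $c\in\mathbb Z^k$, and put $l_i=c_i-N_i$, $h_i=c_i+N_i$. For $u\in\mathbb Z^k$, we have $\pi(u)\in g+P(\bar a,\bar N)$ iff $\pi(u)=\pi(c+n)$ for some $n$ with all $|n_i|\le N_i$, that is, iff $u+\lambda=c+n$ for some $\lambda\in\Lambda$ and such $n$. Hence
$$\pi(u)\in g+P(\bar a,\bar N)\iff\exists\lambda\in\Lambda\ \forall i:\ l_i\le u_i+\lambda_i\le h_i.\tag{3}$$
In words: some point of the coset $u+\Lambda$ lies in the box $\prod_i[l_i,h_i]$.

## Boxes and extreme points: relation rank $0$

We prove Theorem 3(b). Here $\Lambda=0$, so $\pi$ is an isomorphism of $\mathbb Z^k$ onto $\langle\bar a\rangle$, and the translates within $\langle\bar a\rangle$ are boxes $c+\prod_i[-N_i,N_i]$.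

**Upper bound.** We show that a trace that contains the extreme points contains everything. Let $F$ be shattered with $|F|\ge2k+1$; by the reduction, $F\subseteq\mathbb Z^k$. For each coordinate, choose a point of $F$ that minimizes it and a point that maximizes it. The chosen points form a nonempty set $F'\subseteq F$ with $|F'|\le2k$, so $F'\ne F$. Every box that contains $F'$ contains $F$. So the nonempty set $F'$ is not a trace, a contradiction.

**Lower bound.** We shatter the $2k$ points $F=\{\pm4e_i:1\le i\le k\}$, where $e_i$ are the standard basis vectors. Let $A\subseteq F$. Put $\alpha_i=4$ if $4e_i\in A$ and $\alpha_i=2$ otherwise; put $\beta_i=4$ if $-4e_i\in A$ and $\beta_i=2$ otherwise. The box $\prod_i[-\beta_i,\alpha_i]$ contains $0$ in every coordinate, so $4e_i$ lies in it iff $\alpha_i=4$, and $-4e_i$ lies in it iff $\beta_i=4$. Its trace is $A$. It is a permitted box: it equals $c+\prod_i[-N_i,N_i]$ with $c_i=(\alpha_i-\beta_i)/2\in\mathbb Z$ and $N_i=(\alpha_i+\beta_i)/2\in\{2,3,4\}$. This proves (b). $\square$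

The extreme-point argument is the first thing one would try for all abelian groups. It uses that each coordinate of a point is a well-defined integer, so that minimum and maximum make sense. A relation destroys this already for $k=1$: on a cycle there is no smallest point, as we see next.

## Arcs on a cycle: one generator

We prove Theorem 2. By the reduction, we may look for shattered sets inside $\langle a\rangle$, with nonempty traces cut by translates within $\langle a\rangle$. No commutativity of $G$ is needed, since $\langle a\rangle$ is cyclic.

**Infinite order.** If $\langle a\rangle\cong\mathbb Z$, the translates are intervals, and the upper-bound argument above with $k=1$ gives $\operatorname{VC}\le2$.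

**Finite order, upper bound.** Let $a$ have order $n$, and suppose four points of $\langle a\rangle$ are shattered. The goal is to show that two "opposite" points cannot be a trace. Write the points as $a^{x_1},\dots,a^{x_4}$ with $x_1<x_2<x_3<x_4<x_1+n$. The relevant translates are $\{a^y:y\in J\}$ with $J$ a finite interval of integers. Suppose such a set contains $a^{x_1}$ and $a^{x_3}$. Then $J$ contains some $y\equiv x_1$ and some $z\equiv x_3\pmod n$, and $y\ne z$.

If $y<z$, then $z-y$ is positive and congruent to $x_3-x_1\in(0,n)$, so $z-y\ge x_3-x_1>x_2-x_1$. So $y+(x_2-x_1)$ lies between $y$ and $z$, hence in $J$, and the translate contains $a^{x_2}$.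

If $z<y$, then $y-z$ is positive and congruent to $x_1+n-x_3\in(0,n)$, so $y-z\ge x_1+n-x_3>x_4-x_3$. So $z+(x_4-x_3)\in J$, and the translate contains $a^{x_4}$.

In both cases the trace is not $\{a^{x_1},a^{x_3}\}$, a contradiction. So $\operatorname{VC}\le3$.

**Sharpness.** Take $G=\mathbb Z/12$, $a=1$, $F=\{0,4,8\}$, and denote a translate by (center, $N$). The empty trace comes from $(2,1)$, which is $\{1,2,3\}$. The singleton $\{x\}$ comes from $(x,1)$. The pairs $\{0,4\},\{4,8\},\{8,0\}$ come from $(2,2),(6,2),(10,2)$. All of $F$ comes from $(0,6)$, which is the whole group. This proves Theorem 2. $\blacksquare$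

Here $k=1$, $r=1$, and the value $2k=2$ from (b) is exceeded: the three points of $F$ go around the cycle, and no two of them force the third. So with relations a different argument is needed. Instead of finding a set that is not a trace, we count traces: a shattered set of size $d$ has $2^d$ traces, so a bound on their number that is polynomial in $d$ bounds $d$.

## One relation: floors, ceilings and a hyperplane count

We prove Theorem 3(c). The counting uses one lemma about hyperplanes. A *region* of a finite set of hyperplanes in $\mathbb R^n$ is a connected component of the complement of their union.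

**Lemma 4.** Let $n\ge1$ and $H\ge n$ be integers. At most $H$ hyperplanes in $\mathbb R^n$ have at most $\sum_{j=0}^n\binom Hj\le(\mathrm eH/n)^n$ regions, where $\mathrm e=2.718\ldots$

**Proof.** Put $\Phi_n(h)=\sum_{j=0}^n\binom hj$, which is nondecreasing in $h$. We show by induction on $h$ that $h$ hyperplanes in $\mathbb R^n$ have at most $\Phi_n(h)$ regions; for $n=0$ we agree that there is $1=\Phi_0(h)$ region. For $h=0$ there is one region. Let $n\ge1$ and add a further hyperplane $W$ to $h$ hyperplanes. The number of regions grows by the number of old regions that meet $W$, each of these being convex and cut in two. Distinct old regions meet $W$ in distinct regions of the arrangement that the old hyperplanes induce on $W\cong\mathbb R^{n-1}$, which consists of at most $h$ hyperplanes of $W$. So the growth is at most $\Phi_{n-1}(h)$ (the induction on $h$ is for all $n$ at once), and $\Phi_n(h)+\Phi_{n-1}(h)=\Phi_n(h+1)$ by Pascal's rule. For the second estimate, $n/H\le1$ gives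
$$\Big(\frac nH\Big)^n\sum_{j=0}^n\binom Hj\le\sum_{j=0}^H\binom Hj\Big(\frac nH\Big)^j=\Big(1+\frac nH\Big)^H\le\mathrm e^n.\qquad\square$$

**Step 1: normalization.** We arrange signs so that no case distinction is needed. Let $\Lambda=\mathbb Z\lambda$ with $\lambda\ne0$. Replacing $a_i$ by $a_i^{-1}$ changes no $P(\bar a,\bar N)$, since $a_i$ and $a_i^{-1}$ are counted together, and it changes the sign of $\lambda_i$. So we may assume all $\lambda_i\ge0$. Let $I=\{i:\lambda_i>0\}$ and $s=|I|\ge1$. Let $F=\{\pi(u^1),\dots,\pi(u^d)\}$, with $d\ge1$ points, be shattered; by the reduction we may take $F\subseteq\langle\bar a\rangle$.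

**Step 2: eliminating the existential quantifier.** We turn membership into finitely many comparisons. By (3), $\pi(u)\in g+P$ iff for some $j\in\mathbb Z$ we have $l_i\le u_i+j\lambda_i\le h_i$ for all $i$. For $i\notin I$ this says $l_i\le u_i\le h_i$. For $i\in I$ it says
$$\Big\lceil\frac{l_i-u_i}{\lambda_i}\Big\rceil\le j\le\Big\lfloor\frac{h_i-u_i}{\lambda_i}\Big\rfloor.$$
An integer $j$ that satisfies all these exists iff the largest lower bound is at most the smallest upper bound, that is, iff
$$\Big\lceil\frac{l_i-u_i}{\lambda_i}\Big\rceil\le\Big\lfloor\frac{h_{i'}-u_{i'}}{\lambda_{i'}}\Big\rfloor\qquad\text{for all }(i,i')\in I^2.\tag{4}$$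

Here is a small case. Let $G=\mathbb Z$ with generators $2,-3$, so $\lambda=(3,2)$. Take $u=(0,0)$, $c=(3,4)$, $\bar N=(2,1)$, so $[l_1,h_1]=[1,5]$ and $[l_2,h_2]=[3,5]$. The conditions on $j$ are $1\le j\le1$ and $2\le j\le2$. The pair $(i,i')=(2,1)$ in (4) reads $2\le1$ and fails, so $0\notin-6+P$. Directly: $P=\{2n_1-3n_2:|n_1|\le2,|n_2|\le1\}$ contains $0,\pm2,\pm4$ and some odd numbers, but not $6$.

**Step 3: separating the parameters from the points.** Floors and ceilings mix $l,h$ with $u$; division with remainder separates them. For $i\in I$ write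
$$u_i=\lambda_iq_i+\rho_i,\quad l_i=\lambda_im_i+\mu_i,\quad h_i=\lambda_im'_i+\mu'_i,\qquad\rho_i,\mu_i,\mu'_i\in[0,\lambda_i).$$
Write $[\,\cdot\,]$ for $1$ if the statement inside is true and $0$ if not. Since $-1<(\mu_i-\rho_i)/\lambda_i<1$, the ceiling of this fraction is $[\mu_i>\rho_i]$; since $-1<(\mu'_i-\rho_i)/\lambda_i<1$, the floor of this fraction is $-[\mu'_i<\rho_i]$. Therefore
$$\Big\lceil\frac{l_i-u_i}{\lambda_i}\Big\rceil=m_i-q_i+[\mu_i>\rho_i],\qquad\Big\lfloor\frac{h_i-u_i}{\lambda_i}\Big\rfloor=m'_i-q_i-[\mu'_i<\rho_i],$$
and (4) becomes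
$$m_i-m'_{i'}+[\mu_i>\rho_i]+[\mu'_{i'}<\rho_{i'}]\le q_i-q_{i'}\qquad\text{for all }(i,i')\in I^2.\tag{5}$$

**Step 4: counting traces.** We add a superscript $t$ to $q$ and $\rho$ for the data of $u^t$, and list what determines the trace of $g+P$ on $F$ when $g\in\langle\bar a\rangle$.

1. For $i\notin I$: the sets $\{t:u^t_i\ge l_i\}$ and $\{t:u_i^t\le h_i\}$. Each is determined by the position of a threshold among at most $d$ values, so there are at most $(d+1)^2$ possibilities for each $i$.
2. For $i\in I$: the sets $\{t:\mu_i>\rho_i^t\}$ and $\{t:\mu'_i<\rho_i^t\}$. Again there are at most $(d+1)^2$ possibilities for each $i$.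
3. The truth values of $m_i-m'_{i'}+\varepsilon\le q^t_i-q^t_{i'}$ for all $t\le d$, $(i,i')\in I^2$ and $\varepsilon\in\{0,1,2\}$.

Indeed, item 2 tells us which $\varepsilon$ occurs in (5) for each $t$ and each pair, and item 3 tells us whether (5) holds. Items 1 and 2 together have at most $(d+1)^{2(k-s)+2s}=(d+1)^{2k}$ possibilities.

For item 3, consider in $\mathbb R^{2s}$, with coordinates $x_i,y_i$ ($i\in I$), the hyperplanes
$$x_i-y_{i'}=q_i^t-q_{i'}^t-\varepsilon+\tfrac12.$$
There are at most $H=3ds^2$ of them. The vector $(m,m')$ has integer entries, so it lies on none of them, and the inequality in item 3 holds iff $(m,m')$ is on the side $x_i-y_{i'}<q^t_i-q^t_{i'}-\varepsilon+\frac12$. So the region that contains $(m,m')$ determines item 3. Since $H=3ds^2\ge2s$, Lemma 4 with $n=2s$ bounds the number of regions by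
$$\Big(\frac{\mathrm eH}{2s}\Big)^{2s}=\Big(\frac{3\mathrm e}2\,ds\Big)^{2s}\le(5dk)^{2s}\le(5dk)^{2k},$$
because $3\mathrm e/2<5$ and $s\le k$.

**Step 5: solving for $d$.** Adding $1$ for the empty trace from other cosets, and using $d+1\le2d$,
$$2^d\le1+(d+1)^{2k}(5dk)^{2k}\le2\,(10kd^2)^{2k}.$$
Put $y=d/k$ and $L=\log_2(2k)=1+\log_2k\ge1$. Take logarithms, divide by $k$, and substitute $\log_2d=\log_2y+\log_2k$:
$$y\le1+2\log_210+6\log_2k+4\log_2y.$$
Since $10^2<2^7$, we have $2\log_210<7$. With $6\log_2k=6L-6$ this gives
$$y\le2+6L+4\log_2y\le8L+4\log_2y.\tag{6}$$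
Suppose $y>40L$. The function $y-4\log_2y$ has derivative $1-4/(y\ln2)$, so it is increasing for $y>6$. Using $\log_240<6$ and $\log_2L\le L$,
$$y-4\log_2y>40L-4\log_240-4\log_2L\ge36L-24\ge12L>8L,$$
which contradicts (6). Hence $d\le40k\log_2(2k)$. $\square$

This argument depends on Step 2: integer intervals on a *line* have a common point as soon as they meet in pairs. With two relations, $j$ ranges over $\mathbb Z^2$, and the intervals become strips. Take $\Lambda=\{(j_1,j_2,j_1+j_2)\}\subseteq\mathbb Z^3$, $u=0$, and the box $[0,0]\times[0,0]\times[1,1]$. The three conditions are $j_1=0$, $j_2=0$, $j_1+j_2=1$. Any two have a common solution in $\mathbb Z^2$, namely $(0,0)$, $(0,1)$ or $(1,0)$, but all three together have none. So pairwise comparison no longer decides membership.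

## Finiteness for each fixed relation lattice

One can still eliminate the quantifier over $\Lambda$ by a general theorem. This gives Theorem 3(a), at the price of a bound that depends on $\Lambda$.

We recall Presburger's quantifier elimination. A formula built from linear inequalities with integer coefficients, in variables ranging over $\mathbb Z$, by Boolean operations and quantifiers over $\mathbb Z$, is equivalent to a Boolean combination of linear inequalities and linear congruences in its free variables, with integer coefficients. For example,
$$\exists j\in\mathbb Z:\ l\le u+3j\le h\quad\iff\quad\bigvee_{e=0}^{2}\big(h-l\ge e\ \text{ and }\ u-l\equiv e\ (\mathrm{mod}\ 3)\big),$$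
because the least integer $\ge l$ that is congruent to $u$ modulo $3$ is $l+e$ with $e\in\{0,1,2\}$, $e\equiv u-l$.

**Proof of Theorem 3(a).** Let $\lambda^1,\dots,\lambda^r$ be a basis of $\Lambda$. By (3), the relation $\pi(u)\in\pi(c)+P(\bar a,\bar N)$ between $u$ and $(c,\bar N)$ is
$$\exists j\in\mathbb Z^r\ \forall i\le k:\quad-N_i\le u_i-c_i+\sum_{s}j_s\lambda_i^s\le N_i.$$
The numbers $\lambda^s_i$ are fixed. So the relation is a Boolean combination of, say, $A$ inequalities $L(u)+M(c,\bar N)\ge e$ and $B$ linear congruences to moduli at most $q$, where $A,B,q$ depend only on $\Lambda$. Consider $d\ge1$ points $u^1,\dots,u^d$. As $(c,\bar N)$ varies, each inequality defines at most $d+1$ subsets of them, since it compares $L(u^t)$ with a threshold. Each congruence defines at most $q$ subsets, since it prescribes the class of a fixed linear form in $u^t$ to a fixed modulus at most $q$. The trace is determined by these $A+B$ subsets. So, with $1$ for the empty trace from other cosets, there are at most $(d+1)^Aq^B+1$ traces. This is less than $2^d$ for all large $d$, so no large set is shattered.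 $\square$

The numbers $A,B,q$ come from $\Lambda$ and not from $k$. The last section shows that for $r\ge2$ this dependence cannot be avoided.

## Combs of many spacings in a cyclic group

We prove Theorem 3(d), beginning with $k=r=2$. The group will be $\mathbb Z/Q$ and the generators $1$ and $a$, so that
$$P\big((1,a),(N_1,N_2)\big)=\{n+ja\bmod Q:|n|\le N_1,\ |j|\le N_2\}.$$

Suppose first that $a=D$ with $Q=D\cdot q$. Then $P((1,a),(N_1,q))$ is a *comb*: the points within $N_1$ of a multiple of $D$. If $N_1$ is a small fraction of $D$, the comb tests whether $x$ is near a multiple of $D$ or near a point halfway between two multiples. We would like to run many such tests with many spacings $D_1>D_2>\dots>D_m$, *using the same $a$*, and then choose points $x$ that pass or fail each test as we please. The way to do this is to take $a=D_1+\dots+D_m$ with spacings that decrease very fast, each dividing the previous one. At scale $i$, the terms $D_1,\dots,D_i$ add up to a multiple of $D_i$, and the terms $D_{i+1},\dots,D_m$ are so small that $j$ copies of them are negligible as long as $|j|\le Q/D_i$. The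 points $x$ are sums of the halves $D_i/2$.

**Step 1: parameters.** Fix $d\ge1$, let $m=2^d$, and let $A_1,\dots,A_m$ list all subsets of $\{1,\dots,d\}$. Put
$$Q_1=2,\quad Q_{i+1}=32Q_i^2,\quad Q=16Q_m,\quad D_i=Q/Q_i,\quad a=\sum_{i=1}^mD_i,\quad x_t=\sum_{i:\,t\notin A_i}\frac{D_i}2\quad(1\le t\le d).$$
All $Q_i$ and $Q$ are powers of $2$, the $Q_i$ increase strictly, and $D_i=16Q_m/Q_i$, so $16\mid D_i\mid Q$. Let $G=\mathbb Z/Q$ and
$$P_i=P\big((1,a),(D_i/8,\,Q_i)\big)=\{n+ja\bmod Q:|n|\le D_i/8,\ |j|\le Q_i\}.$$

**Claim 5.** For all $i\le m$ and $t\le d$: $x_t\in P_i\iff t\in A_i$.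

Let us try $d=1$, $A_1=\emptyset$, $A_2=\{1\}$ by hand. Then $Q_1=2$, $Q_2=128$, $Q=2048$, $D_1=1024$, $D_2=16$, $a=1040$, $x_1=D_1/2=512$. In $P_1$ we have $|n|\le128$, $|j|\le2$, and $ja$ is $0$, $\pm1040$ or $\pm2080\equiv\pm32$ modulo $2048$, where $-1040\equiv1008$. So modulo $2048$, $P_1$ lies in $[-160,160]\cup[880,1168]$, which does not contain $512$. In $P_2$ we have $|n|\le2$, $|j|\le128$, and $32\cdot1040=33280=16\cdot2048+512$, so $x_1\in P_2$ with $n=0$, $j=32$. This is what the claim says.

**Step 2: multiples of $a$ at scale $i$.** The aim is to see $ja$ as a multiple of $D_i$ with a small error. First, $D_{l+1}=Q/(32Q_l^2)=D_l/(32Q_l)\le D_l/64$. Summing a geometric series, for $i<m$,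
$$\sum_{l>i}D_l\le2D_{i+1}=\frac{D_i}{16Q_i},\tag{7}$$
and for $i=m$ the sum is $0$. Next,
$$\sum_{l\le i}D_l=D_ir_i,\qquad r_i=\sum_{l\le i}\frac{Q_i}{Q_l},$$
and $r_i$ is odd: the term $l=i$ is $1$, and the other terms are even because the $Q_l$ are strictly increasing powers of $2$. Hence, for $|j|\le Q_i$, we have as integers
$$ja=D_ir_ij+\eta_j,\qquad\eta_j=j\sum_{l>i}D_l,\quad|\eta_j|\le\frac{D_i}{16}.\tag{8}$$
Since $D_i\mid Q$, the distance $\operatorname{dist}(x,D_i\mathbb Z)$ is well defined for $x\in\mathbb Z/Q$.

**Step 3: points near a tooth belong to $P_i$.** We show: if $\operatorname{dist}(x,D_i\mathbb Z)\le D_i/16$, then $x\in P_i$. Write $x=D_in+y$ with $|y|\le D_i/16$. Here the oddness of $r_i$ is used: as $Q_i$ is a power of $2$, there is $j\in[0,Q_i)$ with $r_ij\equiv n\pmod{Q_i}$. Multiply by $D_i$ and recall $D_iQ_i=Q$: then $D_ir_ij\equiv D_in\pmod Q$. By (8), $x-ja\equiv y-\eta_j\pmod Q$, and $|y-\eta_j|\le D_i/16+D_i/16=D_i/8$. So $x\in P_i$.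

**Step 4: points of $P_i$ are near a tooth.** If $x\in P_i$, say $x\equiv n+ja$ with $|n|\le D_i/8$ and $|j|\le Q_i$, then (8) gives
$$\operatorname{dist}(x,D_i\mathbb Z)\le|n|+|\eta_j|\le\frac{D_i}8+\frac{D_i}{16}=\frac{3D_i}{16}.$$

**Step 5: where $x_t$ lies at scale $i$.** We look at $x_t$ modulo $D_i$. The terms with $l<i$ are $D_l/2=D_i\cdot Q_i/(2Q_l)$, and $Q_i/Q_l$ is even, so they are multiples of $D_i$. By (7), the terms with $l>i$ add up to some $\theta$ with $0\le\theta\le\frac12\sum_{l>i}D_l\le D_i/16$. The term $l=i$ contributes $D_i/2$ exactly when $t\notin A_i$. So: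

- if $t\in A_i$, then $\operatorname{dist}(x_t,D_i\mathbb Z)\le\theta\le D_i/16$, and $x_t\in P_i$ by Step 3;
- if $t\notin A_i$, then $\operatorname{dist}(x_t,D_i\mathbb Z)=D_i/2-\theta\ge7D_i/16>3D_i/16$, and $x_t\notin P_i$ by Step 4.

This proves Claim 5.

**Step 6: shattering in $\mathbb Z/Q$.** The points $x_1,\dots,x_d$ are distinct modulo $Q$: for $t\ne t'$ the set $\{t\}$ is some $A_i$, and then $x_t\in P_i$ while $x_{t'}\notin P_i$. Every subset of $\{1,\dots,d\}$ is some $A_i$, and $P_i$ has the trace $\{x_t:t\in A_i\}$. So $\{x_1,\dots,x_d\}$ is shattered, even without translates, and $\operatorname{VC}(\mathcal P_G(1,a))\ge d$. Here $k=2$, and $\Lambda$ has finite index in $\mathbb Z^2$, so $r=2$. As $d$ is arbitrary, the supremum over finite cyclic groups with $k=2$ is infinite.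

**Step 7: all $k\ge r\ge2$.** We pad the example. In $\mathbb Z/Q\times\mathbb Z^{k-r}$ take the generators $(1,0)$ and $(a,0)$, the $k-r$ elements $(0,e_1),\dots,(0,e_{k-r})$, and $r-2$ copies of $0$. These are $2+(k-r)+(r-2)=k$ generators. They generate the whole group, which has torsion-free rank $k-r$, so $\operatorname{rank}\Lambda=k-(k-r)=r$. Give the first two generators the parameters $(D_i/8,Q_i)$ and the others any parameters $\ge 1$. The progression is $P_i$ times a box that contains $0$, so it meets $\mathbb Z/Q\times\{0\}$ in $P_i\times\{0\}$. Hence $\{(x_1,0),\dots,(x_d,0)\}$ is shattered.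

**Step 8: $G=\mathbb Z$, $k=3$.** We let a third generator perform the reduction modulo $Q$. Regard $1,a,Q$ and the $x_t$ as integers, with generators $(1,a,Q)$; the map $\pi:\mathbb Z^3\to\mathbb Z$ is onto, so $r=2$. If $x_t\bmod Q\in P_i$, then $x_t=n_1+n_2a+n_3Q$ with $|n_1|\le D_i/8$, $|n_2|\le Q_i$ and some integer $n_3$. There are finitely many pairs $(t,i)$, so we can choose one $N_3\ge1$ such that $|n_3|\le N_3$ is possible for all of them. Conversely, if $x_t\in P((1,a,Q),(D_i/8,Q_i,N_3))$, then reducing modulo $Q$ shows $x_t\bmod Q\in P_i$. By Claim 5,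
$$x_t\in P\big((1,a,Q),(D_i/8,Q_i,N_3)\big)\iff t\in A_i.$$
The integers $x_t$ are distinct, since they are distinct modulo $Q$. So $\operatorname{VC}(\mathcal P_{\mathbb Z}(1,a,Q))\ge d$, with $d$ arbitrary. This proves (d), and with it Theorem 3. $\blacksquare$
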